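# A monomial in every homogeneous reduction that no power of $h$ carries into the generic one

## Four monomials and the ideal $\mathfrak a_q$

Let $\mathbb{k}$ be a field and $R=\mathbb{k}[x,y,z]$. Everything negative in this lecture comes from four monomials of degree $6$,
$$f_1=x^5z,\qquad f_2=x^4y^2,\qquad f_3=x^3y^3,\qquad f_4=y^5z,\qquad I=(f_1,f_2,f_3,f_4),$$
together with one monomial of degree $9$ and one polynomial in four variables,
$$m=x^4y^3z^2=yz^2f_2,\qquad G(T_1,T_2,T_3,T_4)=T_1T_3^5-T_2^5T_4 .$$

We look at ideals generated by a "hyperplane" of linear combinations of the $f_j$, and we allow the coefficients to lie in any commutative $\mathbb{k}$-algebra $B$. Put $S=B[x,y,z]$. Let $q=(q_1,\dots,q_4)\in B^4$ be a vector with at least one coordinate a unit of $B$, and put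
$$V_q=\Big\{c\in B^4:\ \sum_j c_jq_j=0\Big\},\qquad J_q=\Big(\sum_j c_jf_j:\ c\in V_q\Big)\subseteq S .$$
If $q_k$ is a unit, then $V_q$ is spanned over $B$ by the three vectors $e_j-\tfrac{q_j}{q_k}e_k$ with $j\ne k$: for $c\in V_q$ we have $c=\sum_{j} c_j\big(e_j-\tfrac{q_j}{q_k}e_k\big)$, because $\sum_j c_jq_j=0$. So $J_q$ is generated by the three elements $f_j-\tfrac{q_j}{q_k}f_k$ with $j\neq k$. The object on which the proof turns is the ideal
$$\mathfrak a_q=\big(q_1y^2-q_2xz,\ \ q_2y-q_3x,\ \ q_3y^2z-q_4x^3\big)\subseteq S .$$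

**Lemma 1.** There is an isomorphism of $S$-modules $IS/J_q\cong S/\mathfrak a_q$ that sends the class of $f_j$ to $q_j$. In particular $m\in J_q$ if and only if $q_2\,yz^2\in\mathfrak a_q$.

**Step 1: the syzygies of the $f_j$.** We want a presentation of $I$. Syzygies of monomials are generated by the pairwise ones. Indeed, a syzygy that is homogeneous of multidegree $\mathbf w$ has the form $\sum c_j\frac{\mathbf x^{\mathbf w}}{f_j}e_j$ over those $j$ with $f_j\mid \mathbf x^{\mathbf w}$, where $c_j\in\mathbb{k}$ and $\sum c_j=0$. It is therefore a combination of the elements $\frac{\mathbf x^{\mathbf w}}{f_i}e_i-\frac{\mathbf x^{\mathbf w}}{f_j}e_j$, which are multiples of the pairwise syzygies $\sigma_{ij}=\frac{\operatorname{lcm}(f_i,f_j)}{f_i}e_i-\frac{\operatorname{lcm}(f_i,f_j)}{f_j}e_j$. Here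
$$\sigma_{12}=y^2e_1-xz\,e_2,\qquad \sigma_{23}=y\,e_2-x\,e_3,\qquad \sigma_{34}=y^2z\,e_3-x^3e_4,$$
and the other three are combinations of these:
$$\sigma_{13}=y^3e_1-x^2z\,e_3=y\sigma_{12}+xz\,\sigma_{23},\qquad \sigma_{24}=y^3z\,e_2-x^4e_4=y^2z\,\sigma_{23}+x\sigma_{34},$$
$$\sigma_{14}=y^5e_1-x^5e_4=y^3\sigma_{12}+x\sigma_{24}.$$
So $I\cong R^4/(\sigma_{12},\sigma_{23},\sigma_{34})$.

**Step 2: pass to $S$ and divide by $J_q$.** This produces the stated quotient. Since $B$ is free over $\mathbb{k}$, the ring $S=B\otimes_{\mathbb{k}}R$ is free over $R$. Hence $IS\cong S\otimes_R I\cong S^4/(\sigma_{12},\sigma_{23},\sigma_{34})$, and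
$$IS/J_q\cong S^4/\big(V_q,\ \sigma_{12},\sigma_{23},\sigma_{34}\big).$$
The map $S^4\to S$, $e_j\mapsto q_j$, is surjective because some $q_k$ is a unit. Its kernel is generated by $V_q$, by the same computation as above with coefficients in $S$. So dividing $S^4$ by $V_q$ gives $S$, with $e_j$ becoming $q_j$. The three syzygies become the three generators of $\mathfrak a_q$. The last claim holds because $m=yz^2f_2\in IS$ maps to $q_2yz^2$. $\square$

We now evaluate this criterion twice, with opposite outcomes.

**Lemma 2.** Let $B=\mathbb{k}$ and $G(q)\ne0$. Then $m\in J_q$.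

*Proof.* We check that $q_2yz^2\in\mathfrak a_q$. If $q_2=0$ this is trivial. If $q_2\ne0$, scale $q$ so that $q_2=1$. This changes neither $V_q$, nor $J_q$, nor whether $G(q)=0$, since $G$ is homogeneous. Write $\equiv$ for congruence modulo $\mathfrak a_q$ and set $\kappa=q_1q_3^2$. The second generator gives $y\equiv q_3x$, so $y^2\equiv q_3^2x^2$. The first generator then gives $xz\equiv q_1y^2\equiv\kappa x^2$. The third gives
$$q_4x^3\equiv q_3y^2z\equiv q_3^3x^2z\equiv q_3^3\kappa x^3=q_1q_3^5x^3 .$$
So $(q_1q_3^5-q_4)x^3\equiv0$, and with $q_2=1$ the coefficient is $G(q)\ne0$. Hence $x^3\equiv0$, and finally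
$$yz^2\equiv q_3xz^2\equiv q_3\kappa x^2z\equiv q_3\kappa^2x^3\equiv0.\qquad\square$$

**Lemma 3.** Let $E=\mathbb{k}[\varepsilon]/(\varepsilon^2)$ and $q=(1,\varepsilon,1,0)\in E^4$, so that
$$J_q=J_\varepsilon:=(f_1-f_3,\ f_2-\varepsilon f_3,\ f_4)\subseteq E[x,y,z].$$
Then $G(q)=1$, and $m\notin J_\varepsilon$.

*Proof.* $G(q)=1\cdot1-\varepsilon^5\cdot0=1$. Here $\mathfrak a_q=(y^2-\varepsilon xz,\ \varepsilon y-x,\ y^2z)$. Modulo $x-\varepsilon y$ the first generator becomes $y^2-\varepsilon^2yz=y^2$, and the third is a multiple of it. So $S/\mathfrak a_q\cong E[y,z]/(y^2)$, which is a free $E$-module with basis $\{z^i,\ yz^i\}_{i\ge0}$. The class of $m$ is $\varepsilon yz^2\ne0$, and Lemma 1 applies. $\square$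

So $m$ lies in $J_q$ at every point $q$ over the field with $G(q)\ne0$, but it does not lie in $J_\varepsilon$ for this first-order family along which $G$ is a unit.

It is instructive to replace $E$ by $B=\mathbb{k}[t]$ and take $q=(1,t,1,0)$, so that $G(q)=1$ on the whole line. Eliminating $x=ty$ gives
$$S/\mathfrak a_q\cong \mathbb{k}[t][y,z]/(y^2-t^2yz,\ y^2z)=\mathbb{k}[t][y,z]/(y^2-t^2yz,\ t^2yz^2).$$
In degree $3$ in $y,z$ the relations are $y^3=t^2y^2z$, $y^2z=t^2yz^2$ and $t^2yz^2=0$. So the degree-$3$ part is $\mathbb{k}[t]\,z^3\oplus\big(\mathbb{k}[t]/(t^2)\big)\,yz^2$, and $m$ corresponds to $t\cdot yz^2$. The element $t\in\mathbb{k}[t]/(t^2)$ is zero in every fiber $t=t_0$ and is nonzero. That is the whole phenomenon. We now describe the statement that it refutes.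

## Reductions, the special fiber ring, and the polynomial $h$

From now on $\mathbb{k}$ is an infinite field, $R=\mathbb{k}[x_1,\dots,x_d]$ has its standard grading, and $I\subseteq R$ is generated by distinct monomials $f_1,\dots,f_u$ of the same degree $\delta\ge1$. "Homogeneous" always refers to the standard grading of $R$. Put $W=I_\delta=\bigoplus_j\mathbb{k}f_j$.

**Reductions and the graded core.** An ideal $K\subseteq I$ is a *reduction* of $I$ if $KI^n=I^{n+1}$ for some $n\ge0$. For example, $(x^2,y^2)$ is a reduction of $(x^2,xy,y^2)$ with $n=1$: the square of the latter is generated by $x^4,x^3y,x^2y^2,xy^3,y^4$, and each of these is $x^2$ or $y^2$ times one of $x^2,xy,y^2$. Let $\operatorname{gradedcore}(I)$ be the intersection of all homogeneous reductions of $I$. Since $I$ is a reduction of itself, $\operatorname{gradedcore}(I)\subseteq I$.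

**Special fiber ring and analytic spread.** $\mathcal F=\mathbb{k}[f_1t,\dots,f_ut]\subseteq R[t]$ is graded by the $t$-degree, so that $\mathcal F_n\cong(I^n)_{\delta n}$. Its homogeneous maximal ideal is $\mathcal F_+$, and $\ell=\dim\mathcal F$ is the analytic spread. Since $\mathcal F$ is generated by monomials of the same degree, $\ell$ is the rank of the matrix of exponents of the $f_j$, so $1\le\ell\le d$. For $(x^2,xy,y^2)$ one has $\mathcal F\cong\mathbb{k}[T_1,T_2,T_3]/(T_1T_3-T_2^2)$ and $\ell=2$.

**The generic ideal and $h$.** Let $\underline z=(z_{i,j})$ be an $\ell\times u$ matrix of new variables, $A=\mathbb{k}[\underline z]$, and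
$$b_i=\sum_{j=1}^u z_{i,j}f_j\in A[x_1,\dots,x_d]=R[\underline z],\qquad J=(b_1,\dots,b_\ell)\subseteq R[\underline z].$$
For $\underline\lambda\in\mathbb{k}^{\ell u}$ let $J_{\underline\lambda}\subseteq R$ be the ideal obtained by substituting $\underline z\mapsto\underline\lambda$. Let $\mathcal H\subseteq\mathcal F[\underline z]$ be the ideal generated by the $\ell$ elements $\sum_jz_{i,j}f_jt=b_it$, and put $\mathcal A=(\mathcal H:_{\mathcal F[\underline z]}\mathcal F_+^\infty)\cap\mathbb{k}[\underline z]$. We use as known that $\mathcal A$ is a prime ideal of height one. Thus $\mathcal A=(h)$ with $h$ an irreducible polynomial. It is also known that $\mathcal A$ defines the locus of those $\underline\lambda$ for which $J_{\underline\lambda}$ is not a reduction. Lemma 6 derives this for $\mathbb{k}$-points from $\mathcal A=(h)$.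

**The operation mono.** Give $A[x_1,\dots,x_d]$ the $\mathbb Z^d$-grading with $\deg x_i=e_i$ and $\deg A=0$. For an ideal $L$ let $\operatorname{mono}(L)$ be the largest ideal contained in $L$ that is generated by elements $a\,\mathbf x^{\mathbf w}$ with $a\in A$. For $A=\mathbb{k}$ and $L=(x^2-y^2,xy)$, the degree-$2$ part of $L$ is spanned by $x^2-y^2$ and $xy$, so the only quadratic monomial in $L$ is $xy$. Also $x^3=x(x^2-y^2)+y\cdot xy\in L$, and by symmetry $y^3\in L$. So $\operatorname{mono}(L)=(xy,x^3,y^3)$.

We write
$$\mathrm{RHS}(I)=\big(\operatorname{mono}(J):_{R[\underline z]}(h)^\infty\big)\cap R .$$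
It is known that $\mathrm{RHS}(I)\subseteq\operatorname{gradedcore}(I)$; Lemma 7 contains the short argument. The problem, whose source is Louiza Fouli, Jonathan Montaño, Claudia Polini, and Bernd Ulrich, "The core of monomial ideals", arXiv:2303.10486 (2023), asks to prove or disprove
$$\operatorname{gradedcore}(I)=\mathrm{RHS}(I).\tag{1}$$
In words: we collect the monomials that lie in all homogeneous reductions. Is each of them in the generic ideal $J$, after multiplication by a power of the polynomial $h$ that cuts out the bad parameters?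

**Theorem A.** Equality (1) is false over every infinite field. For $R=\mathbb{k}[x,y,z]$, $I=(x^5z,\ x^4y^2,\ x^3y^3,\ y^5z)$ and $m=x^4y^3z^2$ one has $m\in\operatorname{gradedcore}(I)$ but $m\notin\mathrm{RHS}(I)$.

**Theorem B.** Let $\mathbb{k}$ be an infinite field and $1\le\ell\le d$. Equality (1) holds for all ideals $I$ generated by monomials of the same degree, of analytic spread $\ell$, in $d$ variables, if and only if $\ell\le2$. In particular it always holds for $d\le2$, and it fails for some $I$ for every $d\ge3$. Moreover: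

* (a) Equality holds whenever $u=\ell$. For every $\ell\ge3$ and $d\ge\ell$ it fails for some $I$ with $u=\ell+1$.
* (b) Write $I=gI'$ with $g$ the gcd of the $f_j$. Equality holds whenever $\operatorname{ht}I'=\ell$. For every $\ell\ge3$ and $d\ge\ell$ it fails for some $I=I'$ with $\operatorname{ht}I=\ell-1$.

## The graded core as the intersection of the ideals $J_{\underline\lambda}$

This section turns (1) into a question about specialization: membership at all good points $\underline\lambda$ against membership over $A_h$.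

**Lemma 4.** $\mathrm{RHS}(I)$ is a monomial ideal, and $\mathbf x^{\mathbf w}\in\mathrm{RHS}(I)$ if and only if $h^N\mathbf x^{\mathbf w}\in J$ for some $N$.

*Proof.* $\operatorname{mono}(J)$ is $\mathbb Z^d$-graded and $\deg h=0$, so $\operatorname{mono}(J):(h)^\infty$ and its intersection with $R$ are $\mathbb Z^d$-graded. A $\mathbb Z^d$-graded ideal of $R$ is monomial. By definition $\mathbf x^{\mathbf w}\in\mathrm{RHS}(I)$ means $h^N\mathbf x^{\mathbf w}\in\operatorname{mono}(J)$ for some $N$. Since $h^N\mathbf x^{\mathbf w}$ has the form $a\mathbf x^{\mathbf w}$, it lies in $\operatorname{mono}(J)$ as soon as it lies in $J$. $\square$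

**Lemma 5.** (i) If $K$ is a homogeneous reduction of $I$ and $V=K_\delta\subseteq W$, then $\mathcal F/(Vt)\mathcal F$ vanishes in large degrees, and $\dim_{\mathbb{k}}V\ge\ell$. (ii) If $V\subseteq W$ is a subspace such that $\mathcal F/(Vt)\mathcal F$ vanishes in large degrees, then the ideal $(V)\subseteq R$ is a reduction of $I$.

*Proof.* (i) Let $KI^n=I^{n+1}$. Both $K$ and $I^n$ start in degrees $\delta$ and $\delta n$ or later, so comparing components of degree $\delta(n+1)$ gives $V\cdot(I^n)_{\delta n}=(I^{n+1})_{\delta(n+1)}$, that is, $(Vt)\mathcal F_n=\mathcal F_{n+1}$. Multiplying by $\mathcal F_1$ repeatedly gives $(Vt)\mathcal F_i=\mathcal F_{i+1}$ for all $i\ge n$. So $\mathcal F/(Vt)\mathcal F$ has dimension $0$, and an ideal of $\mathcal F$ generated by fewer than $\ell=\dim\mathcal F$ elements of $\mathcal F_+$ cannot have such a quotient. (ii) If $(Vt)\mathcal F_n=\mathcal F_{n+1}$, then $(V)I^n$ and $I^{n+1}$ agree in degree $\delta(n+1)$. Both are generated in that degree, so they are equal. $\square$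

**Lemma 6.** (i) For some $N\ge1$ we have $h\,I^N\subseteq J\,I^{N-1}A[\mathbf x]$. Hence for every prime $\mathfrak p\not\ni h$ of $A$, with residue field $\kappa=\kappa(\mathfrak p)$, the ideal $J_\kappa:=J\kappa[\mathbf x]$ is a reduction of $I\kappa[\mathbf x]$. (ii) For $\underline\lambda\in\mathbb{k}^{\ell u}$: $J_{\underline\lambda}$ is a reduction of $I$ if and only if $h(\underline\lambda)\neq0$.

*Proof.* (i) Since $h\in\mathcal A$, there is $N\ge1$ with $h\mathcal F_+^N\subseteq\mathcal H$. In $t$-degree $N$ this says $h\mathcal F_N\subseteq\sum_i(b_it)\mathcal F_{N-1}[\underline z]$, and since $I^N$ is generated by $(I^N)_{\delta N}$ this gives $hI^N\subseteq JI^{N-1}A[\mathbf x]$. Over $\kappa$ the image of $h$ is a unit, so $I^N\kappa[\mathbf x]\subseteq J_\kappa I^{N-1}\kappa[\mathbf x]$; the reverse inclusion is clear.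

(ii) If $h(\underline\lambda)\ne0$, apply (i) to the maximal ideal $\mathfrak m_{\underline\lambda}$ of $A$ at $\underline\lambda$. Conversely, let $J_{\underline\lambda}$ be a reduction. By Lemma 5(i), there is $n\ge1$ such that the finitely generated $A$-module $(\mathcal F[\underline z]/\mathcal H)_n$ becomes zero modulo $\mathfrak m_{\underline\lambda}$. By Nakayama's lemma it is annihilated by some $a\in A$ with $a(\underline\lambda)\ne0$. Since $\mathcal F_+^n$ is generated by $\mathcal F_n$, we get $a\mathcal F_+^n\subseteq\mathcal H$, so $a\in\mathcal A=(h)$. As $h$ divides $a$, also $h(\underline\lambda)\ne0$. $\square$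

**Lemma 7.** $\operatorname{gradedcore}(I)$ is a monomial ideal, and
$$\operatorname{gradedcore}(I)=\bigcap_{h(\underline\lambda)\ne0}J_{\underline\lambda}.\tag{2}$$
In particular $\mathrm{RHS}(I)\subseteq\operatorname{gradedcore}(I)$.

**Step 1: monomiality.** The automorphisms $x_i\mapsto t_ix_i$ of $R$, for $t\in(\mathbb{k}^*)^d$, map $I$ to itself and permute its homogeneous reductions. So they preserve $U=\operatorname{gradedcore}(I)$. Let $p=\sum_{k=1}^rc_k\mathbf x^{\mathbf w_k}\in U$ with distinct $\mathbf w_k$. Since $\mathbb{k}$ is infinite, the characters $t\mapsto t^{\mathbf w_k}$ are distinct, hence linearly independent. So there are $t^{(1)},\dots,t^{(r)}$ for which the matrix $\big((t^{(i)})^{\mathbf w_k}\big)_{i,k}$ is invertible. Inverting it writes each $c_k\mathbf x^{\mathbf w_k}$ as a combination of the elements $\sum_k c_k(t^{(i)})^{\mathbf w_k}\mathbf x^{\mathbf w_k}\in U$.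

**Step 2: the formula (2).** We show that the ideals $J_{\underline\lambda}$ already compute the whole intersection. The inclusion "$\subseteq$" holds because each $J_{\underline\lambda}$ with $h(\underline\lambda)\ne0$ is a homogeneous reduction. For "$\supseteq$", let $K$ be a homogeneous reduction and $V=K_\delta$. By Lemma 5(i), $\mathcal F_{i+1}=(Vt)\mathcal F_i$ for $i\gg0$, so $\mathcal F$ is a finite module over $\mathbb{k}[Vt]$, and $\dim\mathbb{k}[Vt]=\ell$. Since $\mathbb{k}$ is infinite, graded Noether normalization (Bruns–Herzog, *Cohen–Macaulay Rings*, Thm. 1.5.17) gives elements $c_1t,\dots,c_\ell t\in Vt$ such that $\mathbb{k}[Vt]$, and hence $\mathcal F$, is finite over $\mathbb{k}[c_1t,\dots,c_\ell t]$. Then $\mathcal F/(c_1t,\dots,c_\ell t)\mathcal F$ is finite-dimensional, so $(c_1,\dots,c_\ell)$ is a reduction of $I$ by Lemma 5(ii). Writing $c_i=\sum_j\lambda_{i,j}f_j$, this ideal is $J_{\underline\lambda}\subseteq K$, and $h(\underline\lambda)\ne0$ by Lemma 6(ii).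

**Step 3: the inclusion.** If $h^N\mathbf x^{\mathbf w}\in J$ and $h(\underline\lambda)\ne0$, substituting $\underline\lambda$ gives $\mathbf x^{\mathbf w}\in J_{\underline\lambda}$. Now use (2) and Lemma 4. $\square$

By Lemma 7, proving (1) for $I$ means showing: if $\mathbf x^{\mathbf w}\in J_{\underline\lambda}$ whenever $h(\underline\lambda)\ne0$, then $h^N\mathbf x^{\mathbf w}\in J$ for some $N$.

## Two computations: $u=\ell$, and $(x^2,xy,y^2)$

**Theorem B(a), positive part.** Let $u=\ell$. By Cramer's rule $\det(\underline z)f_j\in J$ for all $j$, and in the same way $\det(\underline z)\mathcal F_+\subseteq\mathcal H$. So $\det(\underline z)\in\mathcal A=(h)$. The generic determinant is irreducible and $h$ is not a unit, so $h=\det(\underline z)$ up to a unit. Hence $hf_j\in J$, and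
$$I\subseteq\mathrm{RHS}(I)\subseteq\operatorname{gradedcore}(I)\subseteq I .\qquad\square$$

Now let $I=(x^2,xy,y^2)\subset\mathbb{k}[x,y]$, so $u=3$ and $\ell=2$. For every $\mathfrak p\not\ni h$, Lemma 6(i) says that $J_\kappa$ has the same radical $(x,y)$ as $I\kappa[x,y]$. It is generated by two quadrics, so these form a regular sequence, and $\kappa[x,y]/J_\kappa$ has Hilbert series $(1+T)^2$. Its degree-$3$ part is zero. So the finitely generated $A$-module $(A[x,y]/J)_3$ has zero fiber at each $\mathfrak p\not\ni h$, and by Nakayama's lemma it becomes zero over $A_h$. Thus some $h^N$ carries every cubic monomial into $J$, that is, $(x,y)^3\subseteq\mathrm{RHS}(I)$. In degree $2$, the reduction $(x^2,y^2)$ omits $xy$. The ideal $(x^2-y^2,xy)$ omits $x^2$ and $y^2$; it is a reduction because modulo $T_1-T_3$ and $T_2$ the ring $\mathcal F=\mathbb{k}[T]/(T_1T_3-T_2^2)$ becomes $\mathbb{k}[T_1]/(T_1^2)$. Hence $\operatorname{gradedcore}(I)=(x,y)^3=\mathrm{RHS}(I)$.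

## Torsion over $D(h)$, and why height $\ell$ excludes it

The second computation suggests a general plan: study the finitely generated $A_h$-modules
$$M_n=\big(A_h[\mathbf x]/JA_h[\mathbf x]\big)_n$$
fiber by fiber. The image of $\mathbf x^{\mathbf w}$ with $|\mathbf w|=n$ is zero in $M_n$ exactly when $h^N\mathbf x^{\mathbf w}\in J$ for some $N$. How far does vanishing at all $\mathbb{k}$-points take us?

**Lemma 8.** If $\mathbf x^{\mathbf w}\in\operatorname{gradedcore}(I)$ and $n=|\mathbf w|$, then the image $\mu$ of $\mathbf x^{\mathbf w}$ in $M_n$ is a torsion element over the domain $A_h$.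

*Proof.* A finitely generated module over a domain becomes free after inverting one nonzero element, so there is $0\ne g\in A$ such that $(M_n)_g$ is free over $A_{gh}$. For each $\underline\lambda$ with $(gh)(\underline\lambda)\ne0$ we have $\mathbf x^{\mathbf w}\in J_{\underline\lambda}$, so each coordinate of $\mu$ in a basis of $(M_n)_g$ vanishes at $\underline\lambda$. If $a/(gh)^r$ is such a coordinate, then $agh$ vanishes on all of $\mathbb{k}^{\ell u}$. As $\mathbb{k}$ is infinite, $agh=0$, so $a=0$. Hence $\mu=0$ in $(M_n)_g$, and a power of $g$ kills $\mu$. $\square$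

So (1) holds whenever all $M_n$ are torsion-free. A natural sufficient condition is constant fiber dimension.

**Lemma 9.** Let $B$ be a Noetherian domain and $M$ a finitely generated $B$-module for which $\dim_{\kappa(\mathfrak p)}M\otimes\kappa(\mathfrak p)=r$ for all primes $\mathfrak p$. Then $M$ is torsion-free.

*Proof.* (In fact $M$ is projective; see Hartshorne, *Algebraic Geometry*, Ex. II.5.8(c).) Let $\mathfrak p$ be a prime. By Nakayama's lemma there is a surjection $B_{\mathfrak p}^r\to M_{\mathfrak p}$; let $Q$ be its kernel. Over the fraction field it is a surjection of $r$-dimensional vector spaces, so $Q\otimes\operatorname{Frac}(B)=0$. Since $Q\subseteq B_{\mathfrak p}^r$ is torsion-free, $Q=0$, and $M_{\mathfrak p}$ is free. If $a\mu=0$ with $0\neq a\in B$ and $\mu\in M$, then $\mu$ is zero in every $M_{\mathfrak p}$, so $\mu=0$. $\square$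

**Theorem B(b), positive part.** Let $I=gI'$ with $\operatorname{ht}I'=\ell$. We show (1).

**Step 1: remove the gcd.** We show that both sides of (1) are multiplied by $g$ when passing from $I'$ to $I$. Write $f_j=gf_j'$ and $J=gJ'$. Since $\operatorname{ht}I'=\ell$ is finite, $I'\ne R$, so the $f_j'$ again have positive degree. A form of degree $n$ in $T_1,\dots,T_u$, evaluated at the $f_j$, is $g^n$ times its value at the $f_j'$. So $\mathcal F$ is the same for $I$ and $I'$, and hence so is $h$. An ideal $K\subseteq gI'$ is $K=gK'$ for a unique $K'\subseteq I'$, homogeneous if and only if $K$ is, and $KI^n=I^{n+1}$ means $g^{n+1}K'I'^n=g^{n+1}I'^{n+1}$. So the homogeneous reductions of $I$ are the ideals $gK'$ with $K'$ a homogeneous reduction of $I'$, and $\operatorname{gradedcore}(I)=g\operatorname{gradedcore}(I')$. On the other side, if $h^N\mathbf x^{\mathbf w}\in gJ'$, then the monomial $g$ divides $h^N\mathbf x^{\mathbf w}$ with $0\ne h^N\in A$. Hence $g\mid\mathbf x^{\mathbf w}$ and $h^N\mathbf x^{\mathbf w}/g\in J'$. The converse is clear. By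 Lemma 4, $\mathrm{RHS}(I)=g\,\mathrm{RHS}(I')$. So we may assume $I=I'$ and $\operatorname{ht}I=\ell$.

**Step 2: constant fiber dimension.** We verify the hypothesis of Lemma 9 for $M_n$. Let $\mathfrak p\not\ni h$ and $\kappa=\kappa(\mathfrak p)$. By Lemma 6(i), $J_\kappa$ is a reduction of $I\kappa[\mathbf x]$, so the two have the same radical. Hence $\operatorname{ht}J_\kappa=\operatorname{ht}I\kappa[\mathbf x]=\ell$, as the height of a monomial ideal does not depend on the field. Since $J_\kappa$ is generated by $\ell$ forms of degree $\delta$, these form a regular sequence, and $\kappa[\mathbf x]/J_\kappa$ has Hilbert series $(1-T^\delta)^\ell/(1-T)^d$, which is independent of $\mathfrak p$.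

**Step 3: conclusion.** We combine the lemmas. By Lemma 9 each $M_n$ is torsion-free. By Lemma 8 the image of every $\mathbf x^{\mathbf w}\in\operatorname{gradedcore}(I)$ in $M_n$ is zero, that is, $\mathbf x^{\mathbf w}\in\mathrm{RHS}(I)$. As $\operatorname{gradedcore}(I)$ is monomial, $\operatorname{gradedcore}(I)\subseteq\mathrm{RHS}(I)$, and Lemma 7 gives the other inclusion. $\square$

The plan depends on Step 2, which uses $\operatorname{ht}I'=\ell$. When $\operatorname{ht} I'<\ell$ the fibers are not complete intersections, and their Hilbert functions may jump inside $D(h)$. The four monomials of the first section, where $\ell=3$ and $\operatorname{ht}I=2$, show the jump. Let $q\in\mathbb{k}^4$ with $G(q)\ne0$; we compute $I/J_q\cong R/\mathfrak a_q$, with degrees shifted by $6$.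

* If $q_2\neq0$, scale to $q_2=1$. Eliminating $y=q_3x$ as in Lemma 2 gives $\mathbb{k}[x,z]/\big(xz-\kappa x^2,\ G(q)x^3\big)=\mathbb{k}[x,z]/(xz-\kappa x^2,\ x^3)$. In degree $3$ we have $x^3=0$, $x^2z=\kappa x^3=0$ and $xz^2=\kappa x^2z=0$. All relations of degree $3$ lie in the ideal $(x)$, so $z^3\neq0$ and the dimension is $1$.
* If $q_2=0$, then $G(q)=q_1q_3^5\ne0$, and $\mathfrak a_q=(y^2,\ x,\ q_3y^2z-q_4x^3)=(x,y^2)$. In degree $3$ the quotient has basis $z^3,\ yz^2$, so the dimension is $2$.

The fiber dimension jumps along $q_2=0$ in degree $6+3=9=\deg m$, so torsion in degree $9$ is possible.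

## Analytic spread one and two

**Theorem B, positive part ($\ell\le2$).** We reduce to (a) and (b). Let $a_j\in\mathbb N^d$ be the exponent of $f_j$. Since all $a_j$ lie in the hyperplane $|a|=\delta$ with $\delta>0$, which misses the origin, $\ell=\operatorname{rank}(a_j)_j=1+\dim(\text{affine hull of the }a_j)$.

**Case $\ell=1$.** All $a_j$ coincide, so $u=1=\ell$, and (a) applies.

**Case $\ell=2$.** The $a_j$ lie on a line. Let $v\in\mathbb Z^d$ be a primitive vector in its direction. Then $a_j-a_1$ is an integer multiple of $v$, and after reordering we have $a_j=a_1+n_jv$ with $0=n_1\le n_j$ and $n:=\max_jn_j>0$. Write $v=v^+-v^-$ with $v^\pm\in\mathbb N^d$ of disjoint supports. All $|a_j|$ are equal, so $|v|=0$; as $v\ne0$, both $v^+$ and $v^-$ are nonzero. On the support of $v^-$, the condition $a_1+nv\in\mathbb N^d$ says $a_1\ge nv^-$. So $a_1=nv^-+c$ with $c\in\mathbb N^d$, and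
$$f_j=\mathbf x^{c}\,(\mathbf x^{v^+})^{n_j}(\mathbf x^{v^-})^{n-n_j}.$$
The values $n_j=0$ and $n_j=n$ both occur, so $\mathbf x^{-c}I$ contains the coprime monomials $(\mathbf x^{v^-})^n$ and $(\mathbf x^{v^+})^n$. Hence $\mathbf x^c$ is the gcd of the $f_j$, $I'=\mathbf x^{-c}I$, and $\operatorname{ht}I'\ge2$. If $x_p$ divides $\mathbf x^{v^+}$ and $x_r$ divides $\mathbf x^{v^-}$, then $I'\subseteq(x_p,x_r)$, because $n_j>0$ or $n-n_j>0$ for each $j$. So $\operatorname{ht}I'=2=\ell$, and (b) applies. $\square$

In particular, equality always holds for $d\le2$, since $\ell\le d$.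

## Proof of Theorem A

Let $R=\mathbb{k}[x,y,z]$, with $f_1,\dots,f_4$, $m$, $G$ as in the first section and $\delta=6$.

**Step 1: the fiber ring.** We show $\ell=3$ and $\mathcal F=\mathbb{k}[T_1,\dots,T_4]/(G)$, so that $G$ detects reductions. The exponent vectors $(5,0,1),(4,2,0),(3,3,0)$ of $f_1,f_2,f_3$ have determinant $4\cdot3-2\cdot3=6$, so the exponent matrix has rank $3$ and $\ell=3$. Thus $\mathcal F=\mathbb{k}[T_1,\dots,T_4]/P$ with $P$ a prime of height one. From $f_1f_3^5=x^{20}y^{15}z=f_2^5f_4$ we get $G\in P$. Also $G$ has degree $1$ in $T_1$ with coprime coefficients $T_3^5$ and $-T_2^5T_4$, so it is irreducible. Hence $P=(G)$.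

**Step 2: the homogeneous reductions.** We determine which subspaces $K_6$ occur. Let $K$ be a homogeneous reduction and $V=K_6$. By Lemma 5(i), $\dim V\ge3$. If $\dim V=4$, then $V=W$ and $K=I$. If $\dim V=3$, there is a nonzero $q\in\mathbb{k}^4$, unique up to scalar, with $V=\{\sum c_jf_j:\sum c_jq_j=0\}$, so that $(V)=J_q$ in the notation of the first section. The assignment $T_j\mapsto q_j\tau$ induces
$$\mathcal F/(Vt)\mathcal F\cong\mathbb{k}[\tau]/\big(G(q)\tau^6\big),\tag{3}$$
because dividing $\mathbb{k}[T_1,\dots,T_4]$ by the linear forms $\sum c_jT_j$ with $\sum c_jq_j=0$ gives $\mathbb{k}[\tau]$. By Lemma 5, for a nonzero vector $q$ the ideal $J_q$ is a reduction of $I$ if and only if $G(q)\ne0$. So a homogeneous reduction $K\neq I$ contains some $J_q=(K_6)$ with $G(q)\ne0$.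

**Step 3: $m\in\operatorname{gradedcore}(I)$.** We check membership in each homogeneous reduction $K$. If $K=I$, then $m=yz^2f_2\in K$. Otherwise $K\supseteq J_q$ with $G(q)\ne0$, and $m\in J_q$ by Lemma 2.

**Step 4: $m\notin\mathrm{RHS}(I)$.** We specialize the generic ideal to the family $J_\varepsilon$. Let $\underline\lambda_0$ be the matrix with $b_1\mapsto f_1-f_3$, $b_2\mapsto f_2$, $b_3\mapsto f_4$. The vector orthogonal to its rows is $q=(1,0,1,0)$, and $G(q)=1$. So $J_{\underline\lambda_0}$ is a reduction by Step 2, and $h(\underline\lambda_0)\ne0$ by Lemma 6(ii). Let $\phi:A\to E=\mathbb{k}[\varepsilon]/(\varepsilon^2)$ be the $\mathbb{k}$-algebra map with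
$$b_1\mapsto f_1-f_3,\qquad b_2\mapsto f_2-\varepsilon f_3,\qquad b_3\mapsto f_4 .$$
Modulo $\varepsilon$ it is evaluation at $\underline\lambda_0$. So $\phi(h)\equiv h(\underline\lambda_0)\not\equiv0$ modulo $\varepsilon$, and $\phi(h)$ is a unit of $E$. Suppose $m\in\mathrm{RHS}(I)$. By Lemma 4, $h^Nm\in J$ for some $N$. Applying $\phi$ gives $\phi(h)^Nm\in J_\varepsilon$, hence $m\in J_\varepsilon$. This contradicts Lemma 3. $\blacksquare$

## Counterexamples for all $\ell\ge3$ and $d\ge\ell$

**Theorem B, negative part.** Let $\ell\ge3$, $d\ge\ell$ and $s=\ell-3$. In $R=\mathbb{k}[x,y,z,w_1,\dots,w_s,v_1,\dots,v_{d-\ell}]$ put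
$$I=(f_1,f_2,f_3,f_4,w_1^6,\dots,w_s^6),$$
so $u=4+s=\ell+1$ and $\delta=6$.

**Step 1: invariants of $I$.** We check the analytic spread, the gcd and the height. The exponent matrix has rank $3+s=\ell$, so the analytic spread is $\ell$. The defining prime of $\mathcal F$ in $\mathbb{k}[T_1,\dots,T_4,U_1,\dots,U_s]$ has height one and contains the irreducible polynomial $G$, so $\mathcal F\cong(\mathbb{k}[T_1,\dots,T_4]/(G))[U_1,\dots,U_s]$. The gcd of $f_1,\dots,f_4$ is $1$: $\gcd(f_1,f_4)=z$ does not divide $f_2$. So $I=I'$. The ideal $(f_1,\dots,f_4)$ lies in $(x,y)$ and has gcd $1$, so it has height $2$. Modulo the nilpotent classes of the $w_i$, the ring $R/I$ becomes $\mathbb{k}[x,y,z,v_1,\dots,v_{d-\ell}]/(f_1,\dots,f_4)$, of dimension $d-s-2$. So $\operatorname{ht}I=2+s=\ell-1$.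

**Step 2: $m\in\operatorname{gradedcore}(I)$.** We repeat Steps 2 and 3 above. Let $K\ne I$ be a homogeneous reduction. By Lemma 5(i), $\dim K_6\ge\ell=\dim W-1$, and $K_6\neq W$, so $K_6$ is the hyperplane of all $\sum c_jf_j+\sum e_iw_i^6$ with $\sum c_jq_j+\sum e_ip_i=0$, for a nonzero vector $(q,p)\in\mathbb{k}^{4+s}$. As in (3), $\mathcal F/(K_6t)\mathcal F\cong\mathbb{k}[\tau]/(G(q)\tau^6)$, so $G(q)\ne0$. In particular $q\ne0$. Taking all $e_i=0$ we see that $K$ contains every $\sum c_jf_j$ with $\sum c_jq_j=0$, hence the generators of the ideal $J_q\subseteq\mathbb{k}[x,y,z]$. By Lemma 2, $m\in K$. And $m\in I$.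

**Step 3: $m\notin\mathrm{RHS}(I)$.** We specialize the $\ell$ generic elements to $f_1-f_3,\ f_2-\varepsilon f_3,\ f_4,\ w_1^6,\dots,w_s^6$, which defines $\phi:A\to E$. At $\varepsilon=0$ the orthogonal vector is $(q,p)=(1,0,1,0,0,\dots,0)$ with $G(q)=1$. So the quotient $\mathbb{k}[\tau]/(G(q)\tau^6)$ vanishes in large degrees, the specialized ideal is a reduction by Lemma 5(ii), and $\phi(h)$ is a unit by Lemma 6(ii). If $h^Nm\in J$, applying $\phi$ puts $m$ in the ideal of $E[x,y,z,\underline w,\underline v]$ generated by these elements. Setting all $w_i$ and $v_i$ to $0$ gives $m\in J_\varepsilon\subseteq E[x,y,z]$, contradicting Lemma 3. $\square$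

This proves the failure statements of (a) and (b) at once, and shows that (1) fails for some $I$ for each $\ell\ge3$ and $d\ge\ell$. Taking $\ell=3$ covers every $d\ge3$. With the positive part for $\ell\le2$, Theorem B is proved. $\blacksquare$

## The two ideals in terms of minors

Formula (2) also gives a correct description of the graded core by rank conditions, and it shows side by side what the two members of (1) measure. For $n\ge\delta$ let $\Phi_n$ be the matrix over $A$, in monomial bases, of
$$(A\otimes R_{n-\delta})^{\ell}\xrightarrow{\ (b_1,\dots,b_\ell)\ }A\otimes R_n .$$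
For $|\mathbf w|=n$ let $(\Phi_n|\mathbf w)$ be $\Phi_n$ with the column of $\mathbf x^{\mathbf w}$ adjoined. Let $I_r(\cdot)$ be the ideal of $r\times r$ minors, which is zero if there are none. For an ideal $\mathfrak a\subseteq A$ let $\operatorname{rad}_{\mathbb{k}}(\mathfrak a)$ be the ideal of polynomials that vanish at all $\mathbb{k}$-points of $V(\mathfrak a)$; this is $\sqrt{\mathfrak a}$ if $\mathbb{k}$ is algebraically closed.

**Proposition C.** $\operatorname{gradedcore}(I)$ is the monomial ideal spanned by those $\mathbf x^{\mathbf w}$ with $n=|\mathbf w|\ge\delta$ that satisfy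
$$h\cdot I_r(\Phi_n|\mathbf w)\subseteq\operatorname{rad}_{\mathbb{k}}\big(I_r(\Phi_n)\big)\quad\text{for all }r\ge1 .\tag{4}$$
By contrast, $\mathbf x^{\mathbf w}\in\mathrm{RHS}(I)$ if and only if $\mathbf x^{\mathbf w}\in\operatorname{im}(\Phi_n)_h$.

**Step 1: $\mathrm{RHS}(I)$.** The second statement is Lemma 4, because the degree-$n$ part of $J$ is $\operatorname{im}\Phi_n$.

**Step 2: reduce to points.** By Lemma 7, $\operatorname{gradedcore}(I)$ is monomial, and $\mathbf x^{\mathbf w}$ lies in it if and only if $\mathbf x^{\mathbf w}\in J_{\underline\lambda}$ for all $\underline\lambda$ with $h(\underline\lambda)\ne0$. Since $\operatorname{gradedcore}(I)\subseteq I$, only degrees $n\ge\delta$ occur.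

**Step 3: translate membership into minors.** We express the condition at one point by ranks. As $(J_{\underline\lambda})_n$ is the column space of $\Phi_n(\underline\lambda)$, we have $\mathbf x^{\mathbf w}\in J_{\underline\lambda}$ if and only if $\operatorname{rank}(\Phi_n(\underline\lambda)|\mathbf w)=\operatorname{rank}\Phi_n(\underline\lambda)$. This holds if and only if, for every $r\ge1$, the vanishing of all $r$-minors of $\Phi_n(\underline\lambda)$ implies the vanishing of all $r$-minors of $(\Phi_n(\underline\lambda)|\mathbf w)$. For the direction from minors to ranks, take $r=\operatorname{rank}\Phi_n(\underline\lambda)+1$. Requiring this for all $\underline\lambda\in\mathbb{k}^{\ell u}$ with $h(\underline\lambda)\ne0$ says: for every $r$, each element of $h\cdot I_r(\Phi_n|\mathbf w)$ vanishes at all $\mathbb{k}$-points of $V(I_r(\Phi_n))$. That is (4). $\square$
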